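\title{Unbounded intersection numbers in pinched negatively curved 4-manifolds}

\begin{abstract}
Is the intersection number of two classes in the second homology of a complete oriented $4$-manifold with curvature $-1\le K\le a<0$ bounded in terms of $a$ and of the smallest Euler characteristics of surfaces representing the classes? We show that the answer is no for every $a\in(-1,0)$: for all $g_1,g_2\ge2$ and $N\ge1$ there is such a manifold containing embedded $\pi_1$-injective surfaces of genus $g_1$ and $g_2$, of minimal genus in their classes, with intersection number $\pm N$. The manifold is obtained by surgery on a torus bundle over the hyperbolic plane whose flat fibers change shape slowly. We also show that a class represented by a torus pairs trivially with every class, and that a bilinear bound holds under a lower bound on the injectivity radius.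
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $M$ be a connected oriented $4$-manifold without boundary, compact or not. A map $w\colon W\to M$ of a closed oriented connected surface \emph{represents} the class $w_*[W]\in H_2(M,\mathbb{Z})$. Every class is represented in this way: glue the triangles of a cycle in pairs along canceling edges, then join the components by thin tubes along paths in $M$. To define the \emph{intersection pairing} $\langle [Q],[P]\rangle$ of two classes, represent them by smooth maps $q\colon W\to M$ and $p\colon W'\to M$ that are transverse, meaning that the images of $dq$ and $dp$ span the tangent space of $M$ whenever $q(y)=p(y')$. Count such a pair $(y,y')$ with sign $+1$ if an oriented basis of $T_yW$ followed by an oriented basis of $T_{y'}W'$ maps to an oriented basis of $TM$, and with sign $-1$ otherwise. The total depends only on the classes, it is bilinear and symmetric, and it vanishes when the classes have disjoint representatives.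

The complexity of a class is measured by
\[
\|[W]\|=\min\{|\chi(W)| \;:\; w\colon W\to M \text{ a closed oriented connected surface representing the class}\}.
\]
We call this number the norm of the class, but use no property of norms. Suppose that $M$ is complete with sectional curvature $K_M\le0$. By the Cartan--Hadamard theorem the universal cover is diffeomorphic to $\mathbb{R}^4$, so spheres represent only the zero class, which is also represented by a constant map of a torus. Hence the norm is either $0$, and then realized by a torus, or $2g-2$, and then realized by a surface of genus $g\ge2$.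

Does the complexity of two classes bound their intersection number? Under $K_M\le 0$ alone it does not. In the flat torus $T^2\times T^2$ take circles $A,B$ in the first factor that cross once and straight circles $C_1,C_2$ in the second factor that cross $N$ times. The tori $A\times C_1$ and $B\times C_2$ have norm $0$ and intersection number $\pm N$. In curvature $-1$ the situation is different. Call a map of a surface \emph{incompressible} if it is injective on $\pi_1$. The following result is stated in \cite{Kapovich}.

\begin{theorem}\label{thm:hyp}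
There is a function $C(\cdot,\cdot)$ such that for every complete hyperbolic $4$-manifold $M$ and all classes $[\sigma_1],[\sigma_2]\in H_2(M,\mathbb{Z})$ represented by incompressible maps $\sigma_j\colon\Sigma_j\to M$ of closed oriented connected surfaces, $|\langle[\sigma_1],[\sigma_2]\rangle|\le C(|\chi(\Sigma_1)|,|\chi(\Sigma_2)|)$.
\end{theorem}

The problem we study is posed in \cite{Kapovich}.

\begin{quote}
\textbf{Question.} Is there a function $D(\cdot,\cdot,\cdot)$ such that
\[
|\langle[Q],[P]\rangle|\le D(\|[Q]\|,\|[P]\|,a)
\]
for every complete oriented Riemannian $4$-manifold $M$ with $0>a\ge K_M\ge-1$ and all classes $[Q],[P]\in H_2(M,\mathbb{Z})$?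
\end{quote}

One would guess yes. When $K_M\le a<0$, a class is represented by a map of area at most $3\pi\|[Q]\|/|a|$ unless its norm is $0$ (Lemma~\ref{lem:area}). Two surfaces of bounded area have bounded intersection number when the injectivity radius is bounded below (Theorem~\ref{thm:C}). The tori of the flat example disappear (Theorem~\ref{thm:B}). And Theorem~\ref{thm:hyp} needs no hypothesis on the injectivity radius. The guess is nevertheless wrong.

\begin{theorem}\label{thm:A}
Let $a\in(-1,0)$, let $N\ge1$ be an integer and let $g_1,g_2\ge2$. There is a complete oriented Riemannian $4$-manifold $M$ with $a\ge K_M\ge-1$, and there are embedded $\pi_1$-injective closed oriented connected surfaces $Q,P\subset M$ of genus $g_1,g_2$, such that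
\[
\|[Q]\|=2g_1-2,\quad \|[P]\|=2g_2-2,\quad |\langle[Q],[P]\rangle|=N,\quad \langle[Q],[Q]\rangle=\langle[P],[P]\rangle=0 .
\]
\end{theorem}

With $g_1=g_2=2$, a function $D$ as in the Question would satisfy $N\le D(2,2,a)$ for all $N$. So \emph{the answer to the Question is no}. Since $Q$ and $P$ are incompressible, the statement of Theorem~\ref{thm:hyp} also fails under the pinching $a\ge K_M\ge-1$, for every $a\in(-1,0)$, however close to $-1$. Self-intersection numbers are unbounded as well: joining $Q$ to $\pm P$ by a tube represents $[Q]\pm[P]$ by a surface of genus $g_1+g_2$, and the square of this class is $\pm2\langle[Q],[P]\rangle$, which is unbounded already in genus $4$.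

\begin{theorem}\label{thm:B}
Let $M$ be a complete oriented Riemannian $4$-manifold with $K_M\le a<0$. If $\|[Q]\|=0$, then $\langle[Q],[P]\rangle=0$ for all $[P]\in H_2(M,\mathbb{Z})$.
\end{theorem}

Norms are even, so the two theorems cover all pairs of norms.

\begin{corollary}\label{cor:dich}
Let $a\in(-1,0)$ and let $m_1,m_2\ge0$ be even. The supremum of $|\langle[Q],[P]\rangle|$ over all complete oriented $M$ with $a\ge K_M\ge-1$ and all classes with $\|[Q]\|=m_1$, $\|[P]\|=m_2$ is $0$ if $\min(m_1,m_2)=0$, and $+\infty$ otherwise.
\end{corollary}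

\begin{proof}
If $m_1,m_2\ge2$, apply Theorem~\ref{thm:A} with $g_i=m_i/2+1$. If one of them is $0$, such pairs of classes exist (the zero class has norm $0$, and Theorem~\ref{thm:A} provides every positive even norm), and they pair to $0$ by Theorem~\ref{thm:B}.
\end{proof}

The last result shows that the failure can only come from the thin part: no family of counterexamples has injectivity radius bounded below.

\begin{theorem}\label{thm:C}
For each $\varepsilon>0$ there is $C(\varepsilon)$ such that, if $M$ is a complete oriented Riemannian $4$-manifold with $0>a\ge K_M\ge-1$ and injectivity radius at least $\varepsilon$, then for all classes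
\[
|\langle[Q],[P]\rangle|\le C(\varepsilon)\,a^{-2}\,\|[Q]\|\,\|[P]\| .
\]
\end{theorem}

Sections~\ref{sec:torus}--\ref{sec:surfaces} prove Theorem~\ref{thm:A}; Sections~\ref{sec:tori} and~\ref{sec:thick} prove Theorems~\ref{thm:B} and~\ref{thm:C} and can be read independently. Throughout, $\beta\colon\mathbb{R}\to[0,1]$ is a fixed smooth nonincreasing function with $\beta=1$ on $(-\infty,\frac13]$, $\beta=0$ on $[\frac23,\infty)$ and $\beta(1-t)=1-\beta(t)$.

\section{Two circles on a flat torus}\label{sec:torus}

The plan is to imitate the flat example in almost constant curvature. Let $U=\{(z,t):t>0\}$ with $h=t^{-2}(dz^2+dt^2)$ be the hyperbolic plane and let $T=\mathbb{R}^2/\Lambda$ be a torus with coordinates $x,y$. The product $U\times T$ with the metric $t^{-2}(dz^2+dt^2+dx^2+dy^2)$ is the hyperbolic manifold $\mathbb{H}^4/\Lambda$. Two closed curves in $U$ cross algebraically zero times, so we replace $A$ and $B$ by arcs $\kappa_Q,\kappa_P\subset U$ that cross once. The annuli $\kappa_Q\times C_1$ and $\kappa_P\times C_2$ then meet in $|C_1\cap C_2|$ points, and it remains to cap their four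 boundary circles by surfaces with one boundary component. In Section~\ref{sec:manifold} this is done by a surgery inside a hyperbolic tube around each circle. The tube projects to a strip in $T$ around $C_i$ whose width is six times the length of $C_i$, and this strip has to be embedded.

For one fixed flat metric this is impossible. Let $\alpha_1,\alpha_2\in\Lambda$ be linearly independent and primitive (not proper multiples of lattice vectors), and let $C_i=\mathbb{R}\alpha_i/\mathbb{Z}\alpha_i\subset T$. Sending $c_1\alpha_1+c_2\alpha_2\in\Lambda$ to $c_1\alpha_1$ maps $\Lambda$ onto $C_1\cap C_2$ with kernel $\mathbb{Z}\alpha_1+\mathbb{Z}\alpha_2$, so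
\begin{equation}\label{eq:index}
|C_1\cap C_2|=[\Lambda:\mathbb{Z}\alpha_1+\mathbb{Z}\alpha_2]=\frac{|\det(\alpha_1,\alpha_2)|}{\operatorname{Area}(T)}\le\frac{|\alpha_1|\,|\alpha_2|}{\operatorname{Area}(T)} .
\end{equation}
An embedded strip of length $|\alpha_i|$ and width $6|\alpha_i|$ forces $6|\alpha_i|^2\le\operatorname{Area}(T)$. If this holds for $i=1$ and $i=2$, the right side of \eqref{eq:index} is at most $\frac16$, although $C_1\cap C_2$ contains $0$.

The way out is that the two conditions are needed over different parts of $U$. We let the flat metric depend on the point of $U$, within the family $e^{2u}dx^2+e^{-2u}dy^2$ of constant area, so that $C_1$ is short near the ends of $\kappa_Q$ and $C_2$ is short near the ends of $\kappa_P$.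

\begin{example}\label{ex:N2}
Take $N=2$ and $\Lambda=\sqrt{7/2}\,\{(m,n):m\equiv n \bmod 2\}$, with $\alpha_1=(\sqrt{14},0)$ and $\alpha_2=(0,\sqrt{14})$. The circles $C_1,C_2$ are the images of the axes. They meet at $0$ and at $\sqrt{7/2}\,(1,0)=\sqrt{7/2}\,(0,-1)+\sqrt{7/2}\,(1,1)$. For $e^{u}=1/\sqrt{14}$ the coordinates $X=x/\sqrt{14}$, $Y=\sqrt{14}\,y$ are Euclidean, and $\Lambda$ becomes $\{(m/2,7n)\}$, generated by $(1,0)$ and $(\frac12,7)$. Now $\alpha_1=(1,0)$ has length $1$, the strip $|Y|<3$ around $C_1$ is embedded because the lattice lies on the lines $Y\in7\mathbb{Z}$, and $\alpha_2=(0,14)$ is long. For $e^u=\sqrt{14}$ the Euclidean coordinates $X=y/\sqrt{14}$, $Y=-\sqrt{14}\,x$ turn $\Lambda$ into $\{(n/2,-7m)\}$; now $\alpha_2=(1,0)$ is short and $\alpha_1=(0,-14)$ is long.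
\end{example}

For general $N$ put
\[
\mu=\sqrt{7/N},\qquad s=\tfrac12\log(7N)>0,\qquad \Lambda=\mu\,\{(m,n)\in\mathbb{Z}^2: m\equiv n\bmod N\},
\]
so that $\mu e^{-s}=1/N$ and $\mu e^{s}=7$. Let $\alpha_1=\mu(N,0)=(e^s,0)$ and $\alpha_2=\mu(0,N)=(0,e^s)$. The number $7$ is the area of $T$; all that matters is $7>6$.

\begin{lemma}\label{lem:lattice}
\begin{enumerate}
\item[(a)] The vectors $\alpha_1,\alpha_2$ are primitive and $|C_1\cap C_2|=N$. The preimages of $C_1$ and $C_2$ in $\mathbb{R}^2$ are $\{e^sy\in7\mathbb{Z}\}$ and $\{e^sx\in7\mathbb{Z}\}$.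
\item[(b)] Define \emph{odd coordinates} $(X,Y)=(e^{-s}x,\,e^{s}y)$ and \emph{even coordinates} $(X,Y)=(e^{-s}y,\,-e^{s}x)$. Then $dX^2+dY^2$ equals $e^{2u}dx^2+e^{-2u}dy^2$ with $u=-s$, respectively $u=s$, and $dX\wedge dY=dx\wedge dy$. In both cases all vectors of $\Lambda$ have $Y\in7\mathbb{Z}$, those with $Y=0$ form $\mathbb{Z}(1,0)$, and $(1,0)$ is $\alpha_1$, respectively $\alpha_2$.
\item[(c)] The functional $\lambda(x,y)=e^{-s}(x-y)$ is integral on $\Lambda$. It equals $X-e^{-2s}Y$ in odd coordinates and $-X-e^{-2s}Y$ in even coordinates.
\end{enumerate}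
\end{lemma}

\begin{proof}
(a) A vector $\mu(m,0)$ lies in $\Lambda$ exactly when $N$ divides $m$, so $\alpha_1$ is primitive, and so is $\alpha_2$ by symmetry. In $\mu\mathbb{Z}^2$ the lattice $\Lambda$ has index $N$ and $\mathbb{Z}\alpha_1+\mathbb{Z}\alpha_2$ has index $N^2$; apply \eqref{eq:index}. Each coordinate of $\Lambda$ takes all values in $\mu\mathbb{Z}=7e^{-s}\mathbb{Z}$, which gives the preimages.
(b) The vector $\mu(m,n)$ has odd coordinates $(m/N,7n)$ and even coordinates $(n/N,-7m)$. If $Y=0$, one of $m,n$ vanishes, so the other is divisible by $N$.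
(c) We have $\lambda(\mu(m,n))=(m-n)/N\in\mathbb{Z}$. In odd coordinates $x=e^sX$, $y=e^{-s}Y$, and in even coordinates $y=e^sX$, $x=-e^{-s}Y$.
\end{proof}

The function $u$ must change by $2s=\log(7N)$ between the ends of the two arcs. The next section shows that the curvature deviates from $-1$ by an amount proportional to $|du|$ and $|\operatorname{Hess}u|$, so a large $N$ costs nothing but a long distance in $U$.

\section{The manifold}\label{sec:manifold}

\subsection{A torus bundle with almost constant curvature}

For a smooth function $u\colon U\to\mathbb{R}$ let $M_0=U\times T$ with the metric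
\[
g=t^{-2}\left(dz^2+dt^2+e^{2u}dx^2+e^{-2u}dy^2\right).
\]
We test completeness as follows: a Riemannian manifold is complete if and only if every curve $c\colon[0,1)\to M$ of finite length converges. (If such curves converge, a geodesic on a bounded interval extends; apply Hopf--Rinow.)

\begin{lemma}\label{lem:curv}
The manifold $(M_0,g)$ is complete. If $|du|\le\eta$ and $|\operatorname{Hess}u|\le\eta$ for some $\eta\le1$, in the operator norms of $h$, then all sectional curvatures of $g$ lie in $[-1-4\eta,-1+4\eta]$.
\end{lemma}

\begin{proof}
The projection to $(U,h)$ does not increase length, so a curve of finite length stays over a compact subset of $U$. The preimage of that subset is compact, and the curve converges.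

For the curvature we work on $U\times\mathbb{R}^2$. Put $f_0=-\log t$, $F_1=e^{f_0+u}$, $F_2=e^{f_0-u}$, so that $g=h+F_1^2dx^2+F_2^2dy^2$. We use $R(v,w)=\nabla_v\nabla_w-\nabla_w\nabla_v-\nabla_{[v,w]}$ and the symmetric form $\mathcal{R}(v\wedge w,v'\wedge w')=\langle R(v,w)w',v'\rangle$ on $\Lambda^2$ of the tangent space. The curvature of a plane with orthonormal basis $v,w$ is the value of $\mathcal{R}$ on the unit bivector $v\wedge w$, so it suffices to bound the eigenvalues of $\mathcal{R}$.

Let $e_1=\partial_x/F_1$ and $e_2=\partial_y/F_2$. The reflections $x\mapsto 2x_0-x$ and $y\mapsto 2y_0-y$ are isometries. Hence components of $R$ with an odd number of entries $e_1$, or an odd number of entries $e_2$, vanish, and $\mathcal{R}$ is block diagonal for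
\[
\Lambda^2TU\oplus(TU\wedge e_1)\oplus(TU\wedge e_2)\oplus\langle e_1\wedge e_2\rangle .
\]
The slice $U\times\{(x_0,y_0)\}$ is the fixed set of the composition of the two reflections, so it is totally geodesic, and the first block is $-1$. For vector fields $v,w$ on $U$ the Koszul formula gives
\[
\nabla_v\partial_x=\nabla_{\partial_x}v=\frac{vF_1}{F_1}\,\partial_x,\qquad \nabla_{\partial_x}\partial_x=-F_1\nabla F_1,\qquad\nabla_{\partial_x}\partial_y=0,
\]
and the same with $(x,F_1)$ and $(y,F_2)$ exchanged. Therefore
\begin{align*}
R(v,\partial_x)\partial_x&=-\nabla_v(F_1\nabla F_1)+(vF_1)\nabla F_1=-F_1\nabla_v\nabla F_1,\\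
R(\partial_x,\partial_y)\partial_y&=-F_2\nabla_{\partial_x}\nabla F_2=-\frac{F_2}{F_1}\langle\nabla F_1,\nabla F_2\rangle\,\partial_x ,
\end{align*}
and after normalizing,
\[
\mathcal{R}(v\wedge e_i,w\wedge e_i)=-\frac{\operatorname{Hess}F_i(v,w)}{F_i},\qquad
\mathcal{R}(e_1\wedge e_2,e_1\wedge e_2)=-\frac{\langle\nabla F_1,\nabla F_2\rangle}{F_1F_2}.
\]
For $F=e^f$ we have $\operatorname{Hess}F/F=\operatorname{Hess}f+df\otimes df$. Since $h=df_0^2+e^{2f_0}dz^2$, we have $|df_0|=1$ and $\operatorname{Hess}f_0=e^{2f_0}dz^2$, so $\operatorname{Hess}f_0+df_0\otimes df_0=h$. The middle blocks are thus $-(h+E_1)$ and $-(h+E_2)$ with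
\[
E_{1,2}=\pm\left(\operatorname{Hess}u+df_0\otimes du+du\otimes df_0\right)+du\otimes du,\qquad |E_{1,2}|\le\eta+2\eta+\eta^2\le4\eta,
\]
and the last block is $-\langle df_0+du,df_0-du\rangle=-1+|du|^2$.
\end{proof}

Given $a\in(-1,0)$, set
\[
\eta=\frac{1-|a|}{4(1+|a|)}\in(0,\tfrac14),\qquad\text{so that}\qquad \frac{1-4\eta}{1+4\eta}=|a| .
\]
This is the only place where $a>-1$ is used. For $a=-1$ we would have $\eta=0$ and constant $u$, the case excluded in Section~\ref{sec:torus}.

We need four regions of $U$ over which $g$ is exactly hyperbolic, with $u$ alternating between $-s$ and $s$. For $z_j\in\mathbb{R}$ let $H_j=\{(z-z_j)^2+t^2\le9\}\subset U$. It is a hyperbolic half-plane, bounded by a geodesic.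

\begin{lemma}\label{lem:u}
There are $z_1<z_2<z_3<z_4$ with $H_1,\dots,H_4$ pairwise disjoint and a smooth $u\colon U\to\mathbb{R}$ with $|du|\le\eta$, $|\operatorname{Hess}u|\le\eta$, $u=-s$ on $H_1\cup H_3$ and $u=s$ on $H_2\cup H_4$.
\end{lemma}

\begin{proof}
Let $c_0=\max(\sup|\beta'|,\sup|\beta''|)$, $L=\max(1,4sc_0/\eta)$, $R_0=3e^L$ and $z_j=2jR_0$. The open half-discs $B_j$ of Euclidean radius $R_0$ about the $z_j$ are pairwise disjoint and $H_j\subset B_j$. Let $d_j$ be the $h$-distance to $H_j$ and $w_j=\beta(d_j/L)$. Outside $H_j$ the function $d_j$ is smooth and $h=(dd_j)^2+\cosh^2(d_j)\,dl^2$, where $l$ is arc length along $\partial H_j$; so $|dd_j|=1$ and $|\operatorname{Hess}d_j|=\tanh d_j\le1$. As $w_j=1$ near $H_j$, it is smooth, with $|dw_j|\le c_0/L$ and $|\operatorname{Hess}w_j|\le c_0/L^2+c_0/L\le2c_0/L$. If $r_j$ is the Euclidean distance to $(z_j,0)$, then $|d\log r_j|_h=t/r_j\le1$, so $r_j\le3e^{2L/3}<R_0$ on the support of $w_j$; this support lies in $B_j$. Let $u=-s+2s(w_2+w_4)$. At each point at most one of $w_2,w_4$ is nonzero, so $|du|$ and $|\operatorname{Hess}u|$ are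 at most $4sc_0/L\le\eta$.
\end{proof}

\subsection{Hyperbolic tubes}

Over $H_j$ use odd or even coordinates $(X,Y)$ according to the parity of $j$. By Lemma~\ref{lem:lattice}(b), $g=t^{-2}(dX^2+dY^2+dz^2+dt^2)$ there, the metric of $\mathbb{H}^4$. We want to attach a surface along a circle in the $X$-direction, so we look for coordinates on $\mathbb{H}^4$ in which the isometries of the plane $\{Y=0,z=z_j\}$ act in an evident way. Write $(Y,z-z_j,t)=\rho_j\,\omega$ with $\rho_j>0$ and $\omega$ in the open upper hemisphere $S^2_+$, and let $\omega_t\in(0,1]$ be the last coordinate of $\omega$. From $t=\rho_j\omega_t$ and $dY^2+dz^2+dt^2=d\rho_j^2+\rho_j^2g_{S^2}$ we obtain, with $\rho=\rho_j$,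
\begin{equation}\label{eq:warp}
\frac{dX^2+dY^2+dz^2+dt^2}{t^2}=\frac{1}{\omega_t^{2}}\left(\frac{dX^2+d\rho^2}{\rho^2}+g_{S^2}\right).
\end{equation}
So $\mathbb{H}^4=\mathbb{H}^2\times S^2_+$, where $\mathbb{H}^2$ has the coordinate $\zeta=X+i\rho$, and every isometry of $\mathbb{H}^2$ acts isometrically on $\mathbb{H}^4$ through the first factor. Moreover $g\ge(d\log\rho)^2$: along a curve, $\log\rho$ changes by at most the length.

Points with $\rho_j<3$ lie over $H_j$ and have $|Y|<3$. If two of them differ by a vector of $\Lambda$, this vector has $|Y|<6<7$ and so lies in $\mathbb{Z}(1,0)$. Hence the tube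
\[
\mathcal{T}_j=\{\rho_j<3\}/\langle X\mapsto X+1\rangle
\]
embeds isometrically in $M_0$, and $\rho_j$, $Y$, $\omega$ and $X\bmod 1$ are functions on it. The four tubes are disjoint. For $c<3$ the set $\{\rho_j\le c\}$ is closed in $M_0$, because its preimage in $U\times\mathbb{R}^2$ is a locally finite union of closed sets, one near each level $Y\in7\mathbb{Z}$.

\subsection{The pieces to be glued in}

Let $k\ge1$. The once-punctured orientable surface of genus $k$ has Euler characteristic $1-2k<0$ and carries a complete hyperbolic metric of finite area; write it as $\mathbb{H}^2/G_k$ with $G_k\subset PSL_2(\mathbb{R})$ discrete and torsion-free. The loop around the puncture is parabolic, and after conjugation the stabilizer of $\infty$ in $G_k$ is generated by $\zeta\mapsto\zeta+1$. To match the tube we need a cusp neighborhood of definite size. Shimizu's lemma states that in a discrete subgroup of $PSL_2(\mathbb{R})$ containing $\zeta\mapsto\zeta+1$, every element $\zeta\mapsto(a'\zeta+b')/(c'\zeta+d')$ with $a'd'-b'c'=1$ has $c'=0$ or $|c'|\ge1$. If $\gamma\in G_k$ does not fix $\infty$, then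 $c'\neq0$, and for $\operatorname{Im}\zeta>1$
\[
\operatorname{Im}\gamma\zeta=\frac{\operatorname{Im}\zeta}{|c'\zeta+d'|^2}\le\frac{1}{c'^2\operatorname{Im}\zeta}<1 .
\]
So $\{\rho>1\}/\langle X\mapsto X+1\rangle$ embeds in $\mathbb{H}^2/G_k$ as a neighborhood of the puncture, and
\[
S_k=(\mathbb{H}^2/G_k)\setminus\{\rho>2\}
\]
is a compact surface of genus $k$ with one boundary circle $\{\rho=2\}$, parametrized by $X\in\mathbb{R}/\mathbb{Z}$. By \eqref{eq:warp}, $\mathbb{H}^4/G_k=(\mathbb{H}^2/G_k)\times S^2_+$ is a complete hyperbolic manifold. It contains the collar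
\[
\mathcal{A}=\{1<\rho<3\}/\langle X\mapsto X+1\rangle\subset\mathbb{H}^4/\langle X\mapsto X+1\rangle ,
\]
and so does each tube $\mathcal{T}_j$. We keep the part of $M_0$ outside the tube and the part of $\mathbb{H}^4/G_k$ inside.

\subsection{Gluing}

Let $k_1=k_2=1$, $k_3=g_1-1$, $k_4=g_2-1$; all are at least $1$ because $g_1,g_2\ge2$. Let $M_0'=M_0\setminus\bigcup_j\{\rho_j<2\}$. Define $M$ by gluing $S_{k_j}\times S^2_+$ to $M_0'$ along the hypersurface $\{\rho_j=2\}=\mathbb{R}/\mathbb{Z}\times S^2_+$, by the identity in the coordinates $(X,\omega)$, for $j=1,\dots,4$. The parts $\{2\le\rho_j<3\}$ of $M_0'$ and $\{1<\rho\le2\}$ of the $j$-th piece fit together to a copy $\mathcal{A}_j$ of $\mathcal{A}$, so $M$ is a smooth Riemannian manifold.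

\begin{proposition}\label{prop:M}
The manifold $M$ is connected, oriented and complete, and after its metric is multiplied by $1+4\eta$ it satisfies $-1\le K_M\le a$.
\end{proposition}

\begin{proof}
Increasing $t$ increases each $\rho_j$, so every point of $M_0'$ can be moved within $M_0'$ into the connected set $\{t\ge3\}$; the pieces are connected. The orientation $dx\wedge dy\wedge dz\wedge dt$ of $M_0'$ equals $dX\wedge dY\wedge dz\wedge dt$ on each collar, and this orientation of $\mathbb{H}^4$ descends to $\mathbb{H}^4/G_k$ because $G_k$ preserves the orientation of $\mathbb{H}^2$.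

Completeness needs an argument because the gluing hypersurfaces are not compact. Take a curve $c\colon[0,1)\to M$ of finite length and a tail of length less than $\log\frac43$. If the tail meets no hypersurface $\{\rho_j=2\}$, it lies in $M_0'$ or in some $S_{k_j}\times S^2_+$. These are closed subsets of the complete manifolds $M_0$ and $\mathbb{H}^4/G_{k_j}$, so the curve converges. If the tail meets $\{\rho_j=2\}$, then $\log\rho_j$ differs from $\log2$ by less than $\log\frac43$ as long as the tail is in $\mathcal{A}_j$. So the tail never leaves $\{\frac32\le\rho_j\le\frac83\}\subset\mathcal{A}_j$. This is a closed subset of $\mathbb{H}^4/G_{k_j}$, and again the curve converges.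

By Lemmas~\ref{lem:curv} and~\ref{lem:u} the curvature lies in $[-1-4\eta,-1+4\eta]$; it is $-1$ on the pieces. Multiplying the metric by $1+4\eta$ divides the curvature by $1+4\eta$, which gives the interval $[-1,-\frac{1-4\eta}{1+4\eta}]=[-1,a]$.
\end{proof}

\section{The surfaces}\label{sec:surfaces}

\subsection{Definition and intersection numbers}

Let $\omega_0=(0,0,1)\in S^2_+$. In the collar $\mathcal{A}_j$ the condition $\omega=\omega_0$ means $Y=0$, $z=z_j$, $t=\rho_j$. So the boundary of $S_{k_j}\times\{\omega_0\}$ is $\{(z_j,2)\}\times C_1$ for odd $j$ and $\{(z_j,2)\}\times C_2$ for even $j$, and the surface continues smoothly into $M_0'$ in the direction $\partial_t$. Let $\kappa_Q$ and $\kappa_P$ be the paths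
\[
(z_1,2)\to(z_1,4)\to(z_3,4)\to(z_3,2),\qquad (z_2,2)\to(z_2,5)\to(z_4,5)\to(z_4,2)
\]
in $U$, made of straight segments, with the corners slightly rounded (Figure~\ref{fig:base}). Since $\rho_j\ge t$, the annuli $\kappa_Q\times C_1$ and $\kappa_P\times C_2$ lie in $M_0'$ and meet the hypersurfaces $\{\rho_j=2\}$ only in their boundary circles. Set
\begin{align*}
Q&=(S_{k_1}\times\{\omega_0\})\cup(\kappa_Q\times C_1)\cup(S_{k_3}\times\{\omega_0\}),\\
P&=(S_{k_2}\times\{\omega_0\})\cup(\kappa_P\times C_2)\cup(S_{k_4}\times\{\omega_0\}),
\end{align*}
where $S_{k_j}\times\{\omega_0\}$ lies in the $j$-th piece. These are smoothly embedded closed connected orientable surfaces of genus $k_1+k_3=g_1$ and $k_2+k_4=g_2$. Fix orientations.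

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (0,0) -- (12.8,0);
\foreach \x/\j/\v in {1.5/1/{-s},4.5/2/{s},7.5/3/{-s},10.5/4/{s}}{
  \filldraw[fill=gray!20] (\x+1,0) arc (0:180:1);
  \fill (\x,0.67) circle (1.5pt);
  \node at (\x,0.28) {\small $u=\v$};
  \node[below] at (\x,0) {$z_{\j}$};
}
\draw[dashed] (6.45,0) arc (0:180:1.95);
\draw[dashed] (12.45,0) arc (0:180:1.95);
\draw[thick,rounded corners] (1.5,0.67) -- (1.5,1.35) -- (7.5,1.35) -- (7.5,0.67);
\draw[thick,rounded corners] (4.5,0.67) -- (4.5,1.7) -- (10.5,1.7) -- (10.5,0.67);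
\filldraw[fill=white] (4.5,1.35) circle (2.2pt);
\node[above] at (2.1,1.35) {$\kappa_Q$};
\node[above] at (7.5,1.7) {$\kappa_P$};
\end{tikzpicture}
\caption{The base $U$ of the torus bundle, not to scale. Over the shaded half-discs $H_j$ the metric is hyperbolic, with $C_1$ short where $u=-s$ and $C_2$ short where $u=s$. Outside the dashed half-circles $u=-s$. The annuli $\kappa_Q\times C_1$ and $\kappa_P\times C_2$ are capped over the black dots, and they meet in $N$ points over the white dot.}\label{fig:base}
\end{figure}

\begin{lemma}\label{lem:int}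
$|\langle[Q],[P]\rangle|=N$ and $\langle[Q],[Q]\rangle=\langle[P],[P]\rangle=0$.
\end{lemma}

\begin{proof}
The four caps lie in different pieces, and the paths meet only at $(z_2,4)$. Hence $Q\cap P=\{(z_2,4)\}\times(C_1\cap C_2)$, which has $N$ points by Lemma~\ref{lem:lattice}(a). At each of them $TQ$ is spanned by $\partial_z,\partial_x$ and $TP$ by $\partial_t,\partial_y$, so the intersection is transverse. Whether these bases are positively oriented does not change along the circles $\{(z_2,4)\}\times C_i$. So all $N$ points have the same sign.

To push $Q$ off itself, let $Y_0\in[0,1]$ and $\omega(Y_0)=\frac12\bigl(Y_0,0,\sqrt{4-Y_0^2}\bigr)\in S^2_+$. Extend $\kappa_Q$ downward at both ends to the height $t=\sqrt{4-Y_0^2}$, and multiply the extended path by the circle $\{e^sy=Y_0\}\subset T$ parallel to $C_1$. On the added segments $\rho_j^2=Y_0^2+t^2\ge4$, with equality at the ends, where $\omega=\omega(Y_0)$. So this annulus lies in $M_0'$ and closes up with $S_{k_1}\times\{\omega(Y_0)\}$ and $S_{k_3}\times\{\omega(Y_0)\}$ to a surface $Q(Y_0)$, depending continuously on $Y_0$, with $Q(0)=Q$.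 The surfaces $Q$ and $Q(1)$ are disjoint: in the pieces $\omega(1)\ne\omega_0$, and in $M_0'$ we have $e^sy\in7\mathbb{Z}$ on $Q$ and $e^sy\in1+7\mathbb{Z}$ on $Q(1)$. Hence $\langle[Q],[Q]\rangle=0$. For $P$ use the circles $\{-e^sx=Y_0\}$, which have $Y=Y_0$ in even coordinates.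
\end{proof}

\subsection{Norms and incompressibility}

A priori $[Q]$ might be represented by a surface of smaller genus. To exclude this we map all of $M$ to the closed orientable surface of genus $g_1$
\[
\overline{Q}=S_{k_1}\cup S_{k_3},\qquad\text{glued along } \mathbb{R}/\mathbb{Z}\text{ by the identity in }X,
\]
in such a way that $Q$ maps by a homotopy equivalence. The natural attempt sends $M_0'$ to the common circle by a functional that is integral on $\Lambda$ and equals $1$ on $\alpha_1$. Its value on $\alpha_2$ must be $\equiv-1\bmod N$, because $\mu(1,1)=(\alpha_1+\alpha_2)/N$ lies in $\Lambda$. So for $N\ge2$ the circle $C_2$ maps nontrivially, and the pieces $2$ and $4$ cannot be sent to the circle. With the functional $\lambda$ of Lemma~\ref{lem:lattice}(c), $C_2$ goes once around the circle backward, and the following lemma provides the extension. It is the reason for choosing $k_1=k_2=1$.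

\begin{lemma}\label{lem:fold}
For every $k\ge1$ there is a continuous map $\iota_k\colon S_k\to S_1$ that restricts to $X\mapsto-X$ on the boundary.
\end{lemma}

\begin{proof}
If $k>1$, a simple closed curve in the interior of $S_k$ cuts off a subsurface of genus $k-1$. Collapsing it to a point gives a map $S_k\to S_1$ that we can take to be the identity on the boundary. Realize $S_1$ in $\mathbb{R}^3$ symmetrically with respect to a plane that cuts $\partial S_1$ in two points. The reflection reverses the boundary circle, so on it the reflection is homotopic to $X\mapsto-X$; insert this homotopy in a collar and compose.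
\end{proof}

\begin{lemma}\label{lem:norm}
The surfaces $Q$ and $P$ are $\pi_1$-injective, $\|[Q]\|=2g_1-2$ and $\|[P]\|=2g_2-2$.
\end{lemma}

\begin{proof}
Define $\Phi_0\colon M_0'\to\mathbb{R}/\mathbb{Z}$ by
\[
\Phi_0=\lambda+e^{-2s}\sum_{j=1}^4\beta(\rho_j-2)\,Y,
\]
where the $j$-th term is defined on $\mathcal{T}_j$, vanishes outside the closed set $\{\rho_j\le\frac83\}$, and is extended by zero. By Lemma~\ref{lem:lattice}(c), $\Phi_0=X$ on $\{\rho_j=2\}$ for odd $j$, and $\Phi_0=-X$ for even $j$. Define $\Phi\colon M\to\overline{Q}$ to be $\Phi_0$ on $M_0'$, with values in the common circle; the projection to $S_{k_j}\subset\overline{Q}$ on the pieces $j=1,3$; and the projection to $S_{k_j}$ followed by $\iota_{k_j}\colon S_{k_j}\to S_1=S_{k_1}$ on the pieces $j=2,4$. The definitions agree on the hypersurfaces, so $\Phi$ is continuous.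

The annulus $\kappa_Q\times C_1$ misses $\mathcal{T}_2$ and $\mathcal{T}_4$, and in $\mathcal{T}_1$, $\mathcal{T}_3$ it has $Y\in7\mathbb{Z}$ and $|Y|<3$, so $Y=0$. On it, therefore, $\Phi_0=e^{-s}x$. Thus $\Phi|_Q$ is the identity on the two caps and collapses each arc $\kappa_Q\times\{c\}$ to a point. It is homotopic to a homeomorphism: take a collar of the circle in $S_{k_1}$, map the annulus onto the outer half of the collar and the collar onto its inner half, and interpolate linearly in the collar coordinate. Two consequences follow. The composition $\pi_1Q\to\pi_1M\to\pi_1\overline{Q}$ is an isomorphism, so $Q$ is $\pi_1$-injective. And $\Phi_*[Q]=\pm[\overline{Q}]$.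

Let $w\colon W\to M$ represent $[Q]$ and let $f=\Phi\circ w$, so $f_*[W]=\pm[\overline{Q}]$. If $\xi\in H^1(\overline{Q};\mathbb{Q})$ is nonzero, Poincar\'e duality gives $\xi'$ with $(\xi\cup\xi')[\overline{Q}]\ne0$, and then $(f^*\xi\cup f^*\xi')[W]=\pm(\xi\cup\xi')[\overline{Q}]\ne0$. So $f^*$ is injective on $H^1$, the genus of $W$ is at least $g_1\ge2$, and $|\chi(W)|\ge2g_1-2$. Equality holds for $W=Q$.

For $P$ let $\overline{P}=S_{k_2}\cup S_{k_4}$ and use $-\Phi_0$. It equals $X$ on $\{\rho_j=2\}$ for even $j$ and $-X$ for odd $j$, and it equals $e^{-s}y$ on $\kappa_P\times C_2$. Project the pieces $j=2,4$ to $\overline{P}$, and send the pieces $j=1,3$ to $S_{k_2}=S_1$ by $\iota_{k_j}$. The rest of the argument is unchanged.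
\end{proof}

Proposition~\ref{prop:M} and Lemmas~\ref{lem:int} and~\ref{lem:norm} prove Theorem~\ref{thm:A}.

\begin{remark}
These manifolds have injectivity radius zero, so Theorem~\ref{thm:C} does not apply to them. The loop $\{(z_1,t)\}\times C_1$ has $g$-length $e^{u+s}/t\le e^{2s}/t$, which tends to $0$ as $t\to\infty$, and it is not contractible in $M$ because $\Phi$ maps it onto the essential curve $\partial S_{k_1}\subset\overline{Q}$ homeomorphically.
\end{remark}

\section{Classes represented by tori}\label{sec:tori}

We prove Theorem~\ref{thm:B} by pushing a torus out of every compact set. Write $M=\widetilde{M}/\Gamma$, with $\widetilde{M}$ simply connected and complete, $K\le a<0$, and $\Gamma$ acting freely and properly discontinuously. We recall the standard facts that we use.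

\begin{enumerate}
\item[(F1)] Two points of $\widetilde{M}$ are joined by a unique geodesic, which depends continuously on them. For geodesics $\sigma,\sigma'$ the function $\tau\mapsto d(\sigma(\tau),\sigma'(\tau))$ is convex. Distances between points on the sides of a geodesic triangle are at most the corresponding distances in the triangle with the same side lengths in the plane $\mathbb{H}^2_a$ of curvature $a$.
\item[(F2)] A \emph{point at infinity} is a class of unit speed rays at bounded distance from each other. Given such a point $\xi$, each $x\in\widetilde{M}$ is the origin of exactly one ray to $\xi$. Let $\varphi_\tau(x)$ be the point at distance $\tau$ on it. It is continuous in $(\tau,x)$, and the segments from $x$ to points going to infinity along any ray to $\xi$ converge to the ray from $x$.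
\item[(F3)] For a ray $\sigma$ to $\xi$, the \emph{Busemann function} $b(x)=\lim_{\tau\to\infty}(d(x,\sigma(\tau))-\tau)$ is $1$-Lipschitz and satisfies $b\circ\varphi_\tau=b-\tau$. Another ray to $\xi$ changes $b$ by a constant.
\item[(F4)] An isometry is \emph{axial} if it translates some geodesic line, an \emph{axis}, along itself by a positive distance. An isometry that fixes no point of $\widetilde{M}$ and is not axial is \emph{parabolic}; since $K\le a<0$, it fixes exactly one point at infinity \cite{EO}, \cite[\S 6]{BGS}.
\end{enumerate}

The next lemma is where $a<0$ enters: in flat space, parallel rays stay at constant distance.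

\begin{lemma}\label{lem:asym}
For $x,y\in\widetilde{M}$ the function $\tau\mapsto d(\varphi_\tau x,\varphi_\tau y)$ is nonincreasing, and its limit is at most $|b(x)-b(y)|$.
\end{lemma}

\begin{proof}
The function is convex and bounded on $[0,\infty)$, hence nonincreasing. Suppose first that $b(x)=b(y)$, and let $x_n=\varphi_nx$. By (F3), $d(y,x_n)-n\to b(y)-b(x)=0$. Place comparison triangles $\bar x,\bar y_n,\bar x_n$ for $x,y,x_n$ in $\mathbb{H}^2_a$, the upper half-plane with a rescaled metric, so that $\bar x$ is fixed and the $\bar x_n$ lie on the upward vertical ray from $\bar x$. Along a subsequence $\bar y_n\to\bar y$, and $d(\bar y,\bar x_n)-n\to0$, so $\bar y$ and $\bar x$ have the same Busemann value, that is, the same height. Compare the points at distance $\tau$ from $x$ and $y$ on the sides through $x_n$ and let $n\to\infty$. By (F1) and (F2), $d(\varphi_\tau x,\varphi_\tau y)$ is at most the distance between the points at distance $\tau$ above $\bar x$ and $\bar y$. Their height has grown by the factor $e^{\sqrt{|a|}\tau}$, so the horizontal segment between them has length tending to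 $0$. In general, say $c=b(y)-b(x)\ge0$; then $b(\varphi_cy)=b(x)$ and $d(\varphi_\tau x,\varphi_\tau y)\le d(\varphi_\tau x,\varphi_\tau\varphi_cy)+c$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $f\colon T^2\to M$ represent $[Q]$ and let $A=f_*\pi_1(T^2)\subset\Gamma$. By Cartan's fixed point theorem an isometry of finite order fixes a point, so $\Gamma$ is torsion-free, and the quotient $A$ of $\mathbb{Z}^2$ is trivial, $\mathbb{Z}$ or $\mathbb{Z}^2$. In the first two cases $f$ lifts to $\widetilde{M}/A$, which is homotopy equivalent to a point or a circle, so $[Q]=0$. Assume $A\cong\mathbb{Z}^2$. We need a direction, invariant under $A$, in which to push the torus.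

\emph{Step 1: no element of $A$ is axial.} Let $\delta$ be axial, with axes $\sigma,\sigma'$ parametrized so that $\delta\sigma(\tau)=\sigma(\tau+\ell)$ and $\delta\sigma'(\tau)=\sigma'(\tau+\ell')$, $\ell,\ell'>0$. The distance $d(\sigma(n\ell),\sigma'(n\ell'))$ does not depend on $n$, so $|n\ell-n\ell'|$ is bounded and $\ell=\ell'$. Then $d(\sigma(\tau),\sigma'(\tau))$ is $\ell$-periodic, so both lines tend to the same point at infinity. Shift the parameter of $\sigma'$ so that the Busemann values agree. The distance remains periodic and tends to $0$ by Lemma~\ref{lem:asym}, so $\sigma=\sigma'$: the axis is unique. If $\delta\in A$, every $\gamma\in A$ maps the axis to an axis of $\gamma\delta\gamma^{-1}=\delta$, hence to itself. Then $A$ acts freely and properly discontinuously by isometries on a line, so it is a discrete group of translations, which is cyclic. This contradicts $A\cong\mathbb{Z}^2$.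

\emph{Step 2: $A$ fixes a point at infinity.} Let $1\ne\delta\in A$. By Step 1 and (F4) it fixes a unique point $\xi$ at infinity. For $\gamma\in A$ the point $\gamma\xi$ is fixed by $\gamma\delta\gamma^{-1}=\delta$, so $\gamma\xi=\xi$. Consequently $\varphi_\tau$, taken with respect to $\xi$, commutes with $A$. If $\tilde f\colon\mathbb{R}^2\to\widetilde{M}$ is a lift of $f$, then $\varphi_\tau\circ\tilde f$ descends to a map $f_\tau\colon T^2\to M$, and $(f_\tau)_{\tau\ge 0}$ is a homotopy starting at $f$.

\emph{Step 3: elements that almost preserve $b$.} For $\gamma\in A$ the function $b\circ\gamma$ is again a Busemann function at $\xi$, so $b\circ\gamma=b+c(\gamma)$, and $c\colon A\to\mathbb{R}$ is a homomorphism. For every $\epsilon>0$ there is $\delta\ne1$ in $A$ with $|c(\delta)|<\epsilon$. Indeed, identify $A$ with $\mathbb{Z}^2$: on $\{0,\dots,n\}^2$ the map $c$ takes $(n+1)^2$ values in an interval whose length grows linearly in $n$, so for large $n$ two distinct elements have values closer than $\epsilon$; take their difference.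

\emph{Step 4: $f_\tau(T^2)$ leaves every compact set $Z\subset M$.} By compactness there is $\epsilon>0$ with $d(x,\gamma x)\ge\epsilon$ for all $x$ over $Z$ and all $\gamma\ne1$ in $\Gamma$. Take $\delta$ as in Step 3. By Lemma~\ref{lem:asym}, $d(\varphi_\tau x,\delta\varphi_\tau x)=d(\varphi_\tau x,\varphi_\tau\delta x)$ is nonincreasing in $\tau$ with limit less than $\epsilon$. So the open sets $O_\tau=\{x:d(\varphi_\tau x,\delta\varphi_\tau x)<\epsilon\}$ increase with $\tau$ and cover $\widetilde{M}$, and the compact set $\tilde f([0,1]^2)$ lies in $O_\tau$ for large $\tau$. For such $\tau$ no point of $\varphi_\tau\tilde f([0,1]^2)$ lies over $Z$, that is, $f_\tau(T^2)\cap Z=\emptyset$.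

With $Z$ the image of a representative of $[P]$, the classes have disjoint representatives.
\end{proof}

\section{A bound in the thick case}\label{sec:thick}

The proof of Theorem~\ref{thm:C} writes the intersection number as the integral over $W\times W'$ of a closed $4$-form on $M\times M$ concentrated near the diagonal. It then suffices to bound the areas of the surfaces, which uses $K_M\le a$, and the size of the form, which uses $-1\le K_M\le 0$ and the injectivity radius.

\subsection{Area}

\begin{lemma}\label{lem:area}
Let $M$ be complete with $K_M\le a<0$ and let $\|[Q]\|>0$. Then $[Q]$ is represented by a map $q\colon W\to M$ that is smooth on each closed triangle of a decomposition of $W$ into triangles, with $\operatorname{Area}(q)\le3\pi\|[Q]\|/|a|$.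
\end{lemma}

\begin{proof}
Let $w\colon W\to M$ realize the norm, with $W$ of genus $g\ge2$. Cutting the standard $4g$-gon along the diagonals from one vertex decomposes $W$ into $4g-2$ triangles. Choose a corner in each triangle, lift everything to the universal covers, and let $\tilde w$ be a lift of $w$. Consider a lifted triangle with chosen corner $O$ and other corners $O_0,O_1$. Let $o=\tilde w(O)$, let $\sigma\colon[0,1]\to\widetilde{M}$ be the constant speed geodesic from $\tilde w(O_0)$ to $\tilde w(O_1)$, put $\bar\beta=1-\beta$, and define
\[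
\tilde q\bigl((1-t)O+t((1-\tau)O_0+\tau O_1)\bigr)=\exp_o\bigl(\bar\beta(t)\exp_o^{-1}\sigma(\bar\beta(\tau))\bigr).
\]
This parametrizes the geodesic cone from $o$ over $\sigma$. It is constant near $O$, hence smooth on the closed triangle. Each edge goes to the geodesic between the images of its ends, reparametrized by $\bar\beta$; the symmetry of $\beta$ makes this independent of the direction, so adjacent triangles agree. The map $\tilde q$ is equivariant, and sliding along the geodesics from $\tilde w(y)$ to $\tilde q(y)$ is an equivariant homotopy. So $\tilde q$ descends to $q\simeq w$. Since $\bar\beta$ is monotone, the area of $q$ on a triangle is the area of the cone, and $4g-2\le3(2g-2)$ for $g\ge2$. It remains to show that a cone has area at most $\pi/|a|$.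

If the three vertices lie on one geodesic, the area is $0$. Otherwise write $\sigma(\tau)=\exp_o(\ell(\tau)\theta(\tau))$ with $|\theta|=1$. If $\theta'(\tau)=0$, then $\sigma$ is tangent to the ray from $o$, hence contained in the same geodesic, which we excluded. As there are no conjugate points, $(r,\tau)\mapsto\exp_o(r\theta(\tau))$ is an immersion for $r>0$. By the Gauss lemma the induced metric is $dr^2+j^2d\tau^2$, with $j>0$ for $r>0$, $j(0,\tau)=0$ and $j_r(0,\tau)=|\theta'(\tau)|>0$. The $r$-curves are geodesics of $\widetilde{M}$, so the second fundamental form satisfies $\mathrm{II}(\partial_r,\partial_r)=0$. With $e=\partial_\tau/j$ the Gauss equation reads $-j_{rr}/j=K(\partial_r,e)-|\mathrm{II}(\partial_r,e)|^2\le a$, that is, $|a|\,j\le j_{rr}$.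

The side $\sigma=\{r=\ell(\tau)\}$ is a geodesic of the induced metric. Its unit tangent is $\cos\vartheta\,\partial_r+\sin\vartheta\,e$ with $\vartheta\in(0,\pi)$. Along $\sigma$, whose velocity is $\ell'\partial_r+\partial_\tau$, the covariant derivatives of $\partial_r$ and $e$ are $j_re$ and $-j_r\partial_r$. So the derivative of the unit tangent is $(\vartheta'+j_r)(-\sin\vartheta\,\partial_r+\cos\vartheta\,e)$, and $\vartheta'=-j_r$. Therefore
\[
|a|\operatorname{Area}=|a|\int_0^1\!\!\int_0^{\ell(\tau)}\! j\,dr\,d\tau\le\int_0^1\!\!\int_0^{\ell(\tau)}\! j_{rr}\,dr\,d\tau\le\int_0^1 j_r(\ell(\tau),\tau)\,d\tau=\vartheta(0)-\vartheta(1)\le\pi.\qedhere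
\]
\end{proof}

\subsection{A bounded form dual to the diagonal}

The \emph{comass} of a $4$-form $\Theta$ is the supremum of $|\Theta(\xi_1,\dots,\xi_4)|$ over vectors of length at most $1$; for arbitrary vectors, $|\Theta(\xi_1,\dots,\xi_4)|\le\operatorname{comass}(\Theta)\,|\xi_1\wedge\dots\wedge\xi_4|$.

\begin{lemma}\label{lem:form}
For $\varepsilon>0$ there is $C_2(\varepsilon)$ with the following property. If $M$ is a complete oriented $4$-manifold with $-1\le K_M\le0$ and injectivity radius at least $\varepsilon$, there is a smooth closed $4$-form $\Theta_\Delta$ on $M\times M$ of comass at most $C_2(\varepsilon)$ such that $\int_{W\times W'}(q\times p)^*\Theta_\Delta=\langle[Q],[P]\rangle$ for all smooth transverse representatives $q,p$ of classes $[Q],[P]$.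
\end{lemma}

\begin{proof}
Let $r=\frac12\min(\varepsilon,1)$. Since $2r$ is at most the injectivity radius, $E(x,v)=(x,\exp_xv)$ is a diffeomorphism from $\{|v|<2r\}\subset TM$ onto $\{d<2r\}\subset M\times M$, taking the zero section to the diagonal $\Delta$. We build the form on $TM$ from the Levi-Civita connection, so that its size is controlled by the curvature, and transport it by $E$.

\emph{The angular form.} Take a local oriented orthonormal frame $e_1,\dots,e_4$ with $\nabla e_j=\sum_i\theta_{ij}e_i$ and curvature forms $\Omega_{ij}=d\theta_{ij}+\sum_k\theta_{ik}\wedge\theta_{kj}$, pulled back to $TM$. Let $v^i$ be the fiber coordinates, $n^i=v^i/|v|$, and let $D$ be the covariant exterior derivative, so that $Dn^i=dn^i+\sum_j\theta_{ij}n^j$, $DDn^i=\sum_m\Omega_{im}n^m$, $D\Omega_{ij}=0$ and $\sum_in^iDn^i=0$. With $\epsilon_{ijkl}$ the sign of the permutation, the $3$-forms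
\[
\psi_0=\sum\epsilon_{ijkl}\,n^i\,Dn^j\wedge Dn^k\wedge Dn^l,\qquad\psi_1=\sum\epsilon_{ijkl}\,n^i\,Dn^j\wedge\Omega_{kl}
\]
do not depend on the frame, so they are defined on $TM\setminus0$ and $d\psi_i=D\psi_i$. Compute at a point in a frame with $n=e_1$, where $Dn^1=0$, and put $\Xi=\sum\epsilon_{1jkl}\,\Omega_{j1}\wedge Dn^k\wedge Dn^l$. In $d\psi_0$ the product of four forms $Dn^i$ vanishes and the other three terms are equal, so $d\psi_0=3\Xi$. In $d\psi_1$ the term $\sum\epsilon_{ijkl}Dn^i\wedge Dn^j\wedge\Omega_{kl}$ has $k=1$ or $l=1$, so it equals $2\sum\epsilon_{ijk1}Dn^i\wedge Dn^j\wedge\Omega_{k1}=-2\Xi$. The other term is $\sum\epsilon_{1jkl}\Omega_{j1}\wedge\Omega_{kl}=-2\operatorname{Pf}(\Omega)$, where $\operatorname{Pf}(\Omega)=\Omega_{12}\wedge\Omega_{34}-\Omega_{13}\wedge\Omega_{24}+\Omega_{14}\wedge\Omega_{23}$. Hence Chern's global angular form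
\[
\psi=\frac{1}{12\pi^2}\psi_0+\frac{1}{8\pi^2}\psi_1\qquad\text{satisfies}\qquad d\psi=-\frac{1}{4\pi^2}\operatorname{Pf}(\Omega),
\]
and the right side, the negative of the Euler form, is pulled back from $M$. The leading part $\frac{1}{12\pi^2}\sum\epsilon_{ijkl}n^i\,dn^j\wedge dn^k\wedge dn^l$ of $\psi$ is the pullback under $n$ of the volume form of $S^3$ of total mass $1$, since the sum is $3!$ times the volume form and $\operatorname{vol}(S^3)=2\pi^2$.

\emph{The Thom form.} Following the construction of Thom forms in \cite{BT}, set
\[
\Theta=-d\bigl(\beta(|v|/r)\,\psi\bigr)=-\frac1r\beta'(|v|/r)\,d|v|\wedge\psi+\frac{\beta(|v|/r)}{4\pi^2}\operatorname{Pf}(\Omega).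
\]
The first term vanishes for $|v|\le r/3$, so $\Theta$ extends over the zero section to a smooth closed form supported in $|v|\le2r/3$. A tangent vector to $TM$ has a horizontal part $w$, its projection to $M$, and a vertical part $\nu$ with components $Dv^i=dv^i+\sum_j\theta_{ij}v^j$; give it the length $(|w|^2+|\nu|^2)^{1/2}$. Then $d|v|=\sum n^iDv^i$ has norm $1$, and $Dn^i=(Dv^i-n^id|v|)/|v|$ has norm at most $1/|v|\le3/r$ where $\beta'\ne0$. The values $\Omega_{ij}(w,w')=\langle R(w,w')e_j,e_i\rangle$ on unit vectors are bounded by a universal constant, because $|K|\le1$ and $R$ is recovered from sectional curvatures by polarization. So $\operatorname{comass}(\Theta)\le C_1(r)$.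

\emph{Transport by $E$.} At $(x,v)$ we have $dE(w,\nu)=(w,J(1))$, where $J$ is the Jacobi field along $\gamma(t)=\exp_xtv$ with $J(0)=w$, $J'(0)=\nu$. Write $J=J_1+J_2$ with $J_1(0)=w$, $J_1'(0)=0$, $J_2(0)=0$, $J_2'(0)=\nu$. The symmetric operator $R(\cdot,\gamma')\gamma'$ has eigenvalues in $[-|v|^2,0]\subset[-1,0]$. So $|J_1''|\le|J_1|$, in a parallel frame $|J_1(t)|\le|w|+\int_0^t(t-t')|J_1(t')|\,dt'$, and iterating gives $|J_1(1)|\le\cosh(1)|w|$. If $\nu\ne0$, then $J_2\neq0$ for $t>0$, since there are no conjugate points, and
\[
|J_2|''=\frac{|J_2|^2|J_2'|^2-\langle J_2,J_2'\rangle^2}{|J_2|^3}-\frac{\langle R(J_2,\gamma')\gamma',J_2\rangle}{|J_2|}\ge0 .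
\]
So $|J_2|$ is convex with initial slope $|\nu|$, and $|J_2(1)|\ge|\nu|$. Thus $|\nu|\le|J(1)|+\cosh(1)|w|$, and by the Cauchy--Schwarz inequality
\[
|w|+|\nu|\le(1+\cosh 1)|w|+|J(1)|\le3\,(|w|^2+|J(1)|^2)^{1/2}.
\]
Hence $dE^{-1}$ has norm at most $3$. The form $\Theta_\Delta=(E^{-1})^*\Theta$, extended by zero, is smooth and closed, with comass at most $C_2(\varepsilon)=3^4C_1(r)$.

\emph{The integral.} Let $F=q\times p$ with $q,p$ smooth and transverse, so that $F^{-1}(\Delta)$ is finite. Off $\Delta$ we have $\Theta_\Delta=-d\Psi$, where $\Psi=(E^{-1})^*(\beta(|v|/r)\psi)$ is extended by zero. Remove coordinate balls $B_k$ of radius $\varrho$ around the points of $F^{-1}(\Delta)$. For small $\varrho$, $\beta=1$ on the spheres $\partial B_k$, and Stokes' theorem shows that $\int F^*\Theta_\Delta$ is the limit of $\sum_k\int_{\partial B_k}(E^{-1}F)^*\psi$ as $\varrho\to0$. Near one of the points let $V$ be the $\mathbb{R}^4$-valued function $(v^i\circ E^{-1}\circ F)$. On the zero section $dE(w,\nu)=(w,w+\nu)$, so at the center $dV(\xi,\xi')=dp(\xi')-dq(\xi)$. This map is invertible, and since $-1$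 preserves the orientation of a plane, the sign of its determinant is the local intersection sign. The leading part of $\psi$ integrates to the degree of $V/|V|$ on $\partial B_k$, which is this sign. Every other term has at most two factors $dn^i$, each $O(\varrho^{-1})$, times bounded forms, so it contributes $O(\varrho^{-2}\varrho^{3})\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If one of the norms is $0$, both sides vanish by Theorem~\ref{thm:B}. Otherwise take $q\colon W\to M$ and $p\colon W'\to M$ from Lemma~\ref{lem:area}. The map $q\times p$ is smooth on each product of two triangles, and subdividing these products into simplices presents $(q\times p)_*[W\times W']$ as a cycle of smooth simplices. By de Rham's theorem the integral of the closed form $\Theta_\Delta$ over a smooth cycle depends only on its homology class, which does not change if $q,p$ are replaced by homotopic smooth transverse maps. So $\int(q\times p)^*\Theta_\Delta=\langle[Q],[P]\rangle$ by Lemma~\ref{lem:form}. The two factors of $M\times M$ are orthogonal, so the Jacobian of $q\times p$ is the product of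 the Jacobians of $q$ and $p$. Hence
\[
|\langle[Q],[P]\rangle|\le C_2(\varepsilon)\operatorname{Area}(q)\operatorname{Area}(p)\le9\pi^2C_2(\varepsilon)\,a^{-2}\,\|[Q]\|\,\|[P]\|.\qedhere
\]
\end{proof}

\begin{thebibliography}{9}

\bibitem{BGS} Ballmann, Gromov and Schroeder, \emph{Manifolds of Nonpositive Curvature}.

\bibitem{BT} Bott and Tu, \emph{Differential Forms in Algebraic Topology}.

\bibitem{EO} Eberlein and O'Neill, \emph{Visibility manifolds}.

\bibitem{Kapovich} Michael Kapovich, \emph{Intersection pairing on hyperbolic 4-manifolds}, arXiv:2510.16848 (2025).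

\end{thebibliography}
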